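\title{The total crossing number of a multi-virtual knot can exceed the sum of its partial crossing numbers}

\begin{abstract}
A multi-virtual knot diagram has classical crossings and virtual crossings of $k$ different types. One can minimize the number of crossings of each kind separately over all diagrams of a knot, or minimize the total number of crossings. We show that for every $k\ge2$ the minimal total is not always the sum of the separate minima, and that the difference is unbounded. The tool is an integer invariant that is bounded, on every diagram, by a product of numbers of virtual crossings. In our smallest example the separate minima are $2$, $1$, $1$ and the total crossing number is $5$.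
\end{abstract}

\section{The question and the answer}\label{sec:intro}

\subsection*{Multi-virtual knots}
Fix an integer $k\ge2$ and a set $\{\alpha_1,\dots,\alpha_k\}$ of \emph{types}. A \emph{multi-virtual knot diagram}, or simply a \emph{diagram}, is an oriented closed curve immersed in the plane with finitely many transverse double points, the \emph{crossings}. Each crossing is either \emph{classical}, in which case one of its two branches is marked as the overpass, or \emph{virtual}, in which case it is labeled by a type. Not every type has to occur. Two diagrams are equivalent if they are related by a finite sequence of the following moves.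
\begin{enumerate}
\item[(i)] Planar isotopy.
\item[(ii)] The Reidemeister moves, in which all crossings are classical: $\Omega_1$ adds or deletes a small loop with one crossing; $\Omega_2$ adds or deletes two crossings that bound an empty bigon, the same strand being the overpass at both; $\Omega_3$ takes three crossings that bound an empty triangle, one strand being the overpass at both of its crossings, and slides a side of the triangle across the opposite crossing.
\item[(iii)] Detour moves. Let $\Delta$ be a disk whose boundary is divided into two arcs $\gamma,\gamma'$, met by the diagram in $m$ and $m'$ points. The part of the diagram in $\Delta$ is an \emph{$(m,m')$-tangle}; it may contain crossings of any kind. Let $X$ be a strand that runs outside $\Delta$ alongside $\gamma$ and crosses each of the $m$ strands leaving $\Delta$ through $\gamma$ exactly once, all $m$ crossings being virtual of one type $\alpha_i$. The \emph{detour of type $\alpha_i$} replaces $X$ by a strand $X'$ with the same endpoints that runs outside $\Delta$ alongside $\gamma'$ and crosses each of the $m'$ strands leaving through $\gamma'$ exactly once, all $m'$ crossings being virtual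 of the same type $\alpha_i$. In addition, a small loop whose only crossing is virtual may be added or deleted.
\end{enumerate}
A \emph{multi-virtual knot} is an equivalence class of diagrams. Exchanging $\gamma$ and $\gamma'$ shows that the inverse of a detour is a detour. Our constructions use two special cases.
\begin{itemize}
\item \emph{Bigon move.} Two virtual crossings of the same type that bound an empty bigon can be deleted or created. Here $\Delta$ contains a single arc, one side of the bigon, and $\{m,m'\}=\{0,2\}$.
\item \emph{Triangle move.} If three crossings bound an empty triangle and two of them are virtual of the same type, the side joining these two can be slid across the third crossing, whatever its kind. Here $\Delta$ is a small disk around the third crossing and $m=m'=2$.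
\end{itemize}
The types matter because a strand can make a detour only when all crossings on it have the same type. For instance, a bigon whose two vertices have different types cannot be deleted in general (Example~\ref{ex:K1}).

\subsection*{Crossing numbers}
For a diagram $D$ let $N_0(D)$ be the number of classical crossings and $N_i(D)$, for $1\le i\le k$, the number of virtual crossings of type $\alpha_i$. For a multi-virtual knot $K$, with minima taken over all diagrams $D$ of $K$, put
\[
c_r(K)=\min_D N_0(D),\qquad c_{\alpha_i}(K)=\min_D N_i(D),\qquad c_t(K)=\min_D\sum_{i=0}^kN_i(D).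
\]
These are the \emph{classical} (or real) crossing number, the \emph{virtual crossing number of type $\alpha_i$} and the \emph{total} crossing number. The following question comes from \cite{Cheng}.

\medskip
\noindent\textbf{Question.} Does $c_t(K)=c_r(K)+\sum_{i=1}^kc_{\alpha_i}(K)$ hold for every multi-virtual knot $K$?
\medskip

If $D$ realizes $c_t(K)$, then $N_0(D)\ge c_r(K)$ and $N_i(D)\ge c_{\alpha_i}(K)$ for all $i$. Therefore
\begin{equation}\label{eq:trivial}
c_t(K)\ \ge\ c_r(K)+\sum_{i=1}^kc_{\alpha_i}(K),
\end{equation}
with equality if and only if a single diagram of $K$ realizes all $k+1$ separate minima. So the question asks whether the different kinds of crossings can be minimized simultaneously. The list of moves suggests that they can, since each move changes at most one of the numbers $N_0,\dots,N_k$: the Reidemeister moves change only $N_0$, and a detour of type $\alpha_i$ changes only $N_i$. What this overlooks is that the crossings of one kind decide which moves are available to the other kinds. The answer is negative.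

\begin{theorem}\label{thm:main}
Fix $k\ge2$. For every $n\ge2$ there is a multi-virtual knot $K_n$ with
\[
c_r(K_n)=n,\qquad c_{\alpha_1}(K_n)=c_{\alpha_2}(K_n)=1,\qquad c_{\alpha_j}(K_n)=0\quad(j\ge3),
\]
\[
n+\lceil2\sqrt n\,\rceil\ \le\ c_t(K_n)\ \le\ 3n .
\]
Hence $c_t(K_n)-\bigl(c_r(K_n)+\sum_ic_{\alpha_i}(K_n)\bigr)\ge\lceil2\sqrt n\,\rceil-2$, which is at least $1$ for all $n\ge2$ and tends to infinity with $n$. For $n=2$ the values are $c_r=2$, $c_{\alpha_1}=c_{\alpha_2}=1$ and $c_t=5>4$.
\end{theorem}

\subsection*{The method}
A lower bound for one of the numbers $N_i$ cannot detect a failure of equality in \eqref{eq:trivial}, because it bounds $c_{\alpha_i}$ as well. One needs an inequality that ties together several of the $N_i(D)$ on the \emph{same} diagram. We construct integer invariants $J_1,\dots,J_k$ with $|J_i|\le N_i(D)\sum_{j\ne i}N_j(D)$ on every diagram, the sum being over the other virtual types (Sections~\ref{sec:pairing} and~\ref{sec:invariants}). A product can be large while either factor is $1$, but not while both are. The knot $K_n$ has one diagram with a single crossing of type $\alpha_1$, another with a single crossing of type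 $\alpha_2$, and $|J_1(K_n)|=n$. Section~\ref{sec:K2} treats $n=2$ by hand and Section~\ref{sec:Kn} the general case.

\section{A pairing on the crossings of a diagram}\label{sec:pairing}

A quantity bounded by a product of crossing counts should be a sum over pairs of crossings of terms of absolute value at most $1$. The simplest such term records whether two crossings alternate along the knot, with a sign.

View a diagram $D$ as the image of an oriented circle $S^1$. Each crossing $x$, classical or virtual, has two preimages. We name them $p_x,q_x$ so that the tangent vectors of $D$ at $p_x$ and at $q_x$, in this order, form a positive basis of the plane; over/under information and types play no role. The \emph{cyclic word} of $D$ is the cyclic sequence of all symbols $p_x,q_x$ in their order on $S^1$. Let $\rho_x\subset S^1$ be the open arc from $p_x$ to $q_x$, and let $\mathbf 1_{\rho_x}$ be its indicator function. For crossings $x\ne y$ put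
\[
\langle x,y\rangle=\mathbf 1_{\rho_x}(p_y)-\mathbf 1_{\rho_x}(q_y).
\]
Thus $\langle x,y\rangle=+1$ if the cyclic order is $(p_x,p_y,q_x,q_y)$, it is $-1$ if the order is $(p_x,q_y,q_x,p_y)$, and it is $0$ if the pairs $\{p_x,q_x\}$ and $\{p_y,q_y\}$ are not interleaved. In practice one reads the cyclic word from $p_x$ to $q_x$, counting each $p$ as $+1$ and each $q$ as $-1$.

The pairing is an intersection sign. Recall that if two oriented curves $\xi,\eta$ in the plane meet in finitely many points, at each of which a branch of $\xi$ crosses a branch of $\eta$ transversely, the \emph{local sign} of such a point is $+1$ or $-1$ according to whether the tangents of $\xi$ and $\eta$, in this order, form a positive or a negative basis, and $\xi\cdot\eta$ is the sum of the local signs. The textbook fact that we use is: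
\begin{equation}\label{eq:plane}
\xi\cdot\eta=0\qquad\text{if $\xi$ and $\eta$ are closed curves in the plane.}
\end{equation}
(The number is a homotopy invariant, and $\xi$ can be translated off $\eta$.) Let $R_x$ be the closed curve traced by the arc from $p_x$ to $q_x$, and $L_x$ the closed curve traced by the arc from $q_x$ to $p_x$.

\begin{lemma}\label{lem:pairing}
Let $x\ne y$ be crossings of a diagram.
\begin{enumerate}
\item[(a)] $\langle x,y\rangle=-\langle y,x\rangle$.
\item[(b)] $\langle x,y\rangle\ne0$ if and only if $y$ is an intersection point of $R_x$ with $L_x$, and then $\langle x,y\rangle$ is the local sign of $y$ in $R_x\cdot L_x$.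
\item[(c)] $\sum_{y\ne x}\langle x,y\rangle=0$ for every crossing $x$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The order $(p_x,p_y,q_x,q_y)$ read from $p_y$ is $(p_y,q_x,q_y,p_x)$, so $\langle x,y\rangle=1$ gives $\langle y,x\rangle=-1$. The order $(p_x,q_y,q_x,p_y)$ read from $p_y$ is $(p_y,p_x,q_y,q_x)$, so $\langle x,y\rangle=-1$ gives $\langle y,x\rangle=1$. Being interleaved is a symmetric condition.

(b) The crossing $y$ lies on both curves exactly when one of its preimages lies in $\rho_x$ and the other does not. If that preimage is $p_y$, the branch of $R_x$ is the one through $p_y$, so the local sign is $+1=\langle x,y\rangle$. If it is $q_y$, the local sign is $-1=\langle x,y\rangle$.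

(c) Choose coordinates in which the branch through $p_x$ points east and the branch through $q_x$ points north. The curve $R_x$ leaves $x$ to the east and returns from the south; the curve $L_x$ leaves to the north and returns from the west. Rounding the two corners makes the curves disjoint near $x$. By (b) the sum is the intersection number of the rounded curves, which vanishes by \eqref{eq:plane}.
\end{proof}

Part (c) says that between $p_x$ and $q_x$ the cyclic word contains as many $p$'s as $q$'s. It counts crossings of all kinds together, so it forces the different kinds to compensate one another.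

\section{Invariants and the product bound}\label{sec:invariants}

Let $V_i$ be the set of virtual crossings of type $\alpha_i$ of $D$. The sum of $\langle v,w\rangle$ over $v\in V_i$ and over virtual crossings $w$ of other types has the desired product bound, but a detour can destroy both kinds of crossings' relative positions in a way that is awkward to track. Classical crossings survive every detour. So we pair virtual crossings with classical ones, prove invariance for that pairing, and then pass to pairs of virtual crossings by Lemma~\ref{lem:pairing}(c).

The \emph{sign} $\varepsilon_s$ of a classical crossing $s$ is $+1$ if the tangents of the overpass and of the underpass, in this order, form a positive basis, and $-1$ otherwise. For $1\le i\le k$ and integers $d\ne0$ define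
\[
I_i(s)=\sum_{v\in V_i}\langle s,v\rangle,\qquad
W_{i,d}(D)=\sum_{s:\ \varepsilon_sI_i(s)=d}\varepsilon_s,\qquad
J_i(D)=\sum_sI_i(s),
\]
where $s$ runs over the classical crossings. We call $I_i(s)$ the \emph{$i$-th index} of $s$. Since $\varepsilon_s^2=1$,
\begin{equation}\label{eq:JW}
J_i(D)=\sum_s\varepsilon_s\cdot\varepsilon_sI_i(s)=\sum_{d\ne0}d\,W_{i,d}(D).
\end{equation}
The numbers $W_{i,d}$ will bound classical crossings from below, and the numbers $J_i$ virtual ones.

\begin{proposition}\label{prop:invariance}
The numbers $W_{i,d}$ $(1\le i\le k,\ d\ne0)$ and $J_i$ $(1\le i\le k)$ are invariants of multi-virtual knots.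
\end{proposition}

\begin{proof}
By \eqref{eq:JW} it suffices to treat $W_{i,d}$. We show that each classical crossing present before and after a move keeps its index $I_i$, and that the classical crossings created by a move contribute $0$. No move changes the sign of a surviving crossing or the names $p,q$ of its preimages. The index $I_i(s)$ is determined by the cyclic order of the preimages of $s$ and of the crossings in $V_i$. Planar isotopy preserves the cyclic word.

\emph{Reidemeister moves.} These moves insert or delete preimages of classical crossings ($\Omega_1,\Omega_2$) or transpose adjacent preimages of distinct classical crossings ($\Omega_3$). For a surviving $s$ the cyclic order of the preimages of $s$ and of $V_i$ is unaffected, so $I_i(s)$ is unchanged. This settles $\Omega_3$. A crossing $s$ created by $\Omega_1$ has adjacent preimages, so it is interleaved with no crossing, $I_i(s)=0$, and $s$ does not contribute to $W_{i,d}$; this is why $d=0$ is excluded. Let $s,s'$ be created by $\Omega_2$. There are disjoint arcs $E,E'\subset S^1$, each containing one preimage of $s$, one of $s'$ and no other preimage. The two strands cross with opposite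 local signs at the two vertices of a bigon, so we may assume $p_s,q_{s'}\in E$ and $q_s,p_{s'}\in E'$. Outside $E\cup E'$, the arc $\rho_s$ consists of the part of $S^1$ that runs from $E$ to $E'$ and $\rho_{s'}$ of the part that runs from $E'$ to $E$. Hence $\mathbf 1_{\rho_{s'}}=1-\mathbf 1_{\rho_s}$ at all preimages of virtual crossings, so $\langle s',v\rangle=-\langle s,v\rangle$ for each virtual $v$ and $I_i(s')=-I_i(s)$. The same strand is the overpass at $s$ and $s'$, so $\varepsilon_{s'}=-\varepsilon_s$. Thus $\varepsilon_{s'}I_i(s')=\varepsilon_sI_i(s)$: the two crossings enter the same sum $W_{i,d}$, or none, and their signs cancel. The factor $\varepsilon_s$ in the condition $\varepsilon_sI_i(s)=d$ is there for this purpose.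

\emph{Virtual loops.} The crossing of the loop has adjacent preimages and pairs to $0$ with every crossing.

\emph{Detour of type $\alpha_j$, $j\ne i$.} Only preimages of crossings of type $\alpha_j$ are inserted or deleted, so $I_i(s)$ is unchanged.

\emph{Detour of type $\alpha_i$.} Now $V_i$ itself changes. Let $X,X'$ be the old and new positions of the strand and let $s$ be a classical crossing. Crossings in $V_i$ that are not on the strand keep their pairing with $s$. All crossings on $X$ are virtual, so $s\notin X$ and $X$ is part of $R_s$ or part of $L_s$. Suppose it is part of $R_s$. Then $L_s$ is the same curve before and after the move. All crossings on $X$ belong to $V_i$, and by Lemma~\ref{lem:pairing}(b) those where $X$ meets $L_s$ contribute their local signs to $I_i(s)$ while those where $X$ meets $R_s$ contribute $0$. So the crossings on $X$ contribute $X\cdot L_s$ before the move, and in the same way those on $X'$ contribute $X'\cdot L_s$ after it. The strand $X$ followed by $X'$ reversed is a closed curve, so $X\cdot L_s-X'\cdot L_s=0$ by \eqref{eq:plane}. If $X$ is part of $L_s$, then $R_s$ is unchanged, the contributions are $R_s\cdot X$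 and $R_s\cdot X'$, and they agree for the same reason.
\end{proof}

The last case is where the one-type condition in the detour move is used: only because all crossings on $X$ and $X'$ lie in $V_i$ is their contribution a full intersection number.

\begin{proposition}\label{prop:product}
Let $D$ be a diagram of $K$. For $1\le i\le k$,
\[
J_i(K)=\sum_{j\ne i}\ \sum_{v\in V_i,\ w\in V_j}\langle v,w\rangle,
\qquad\text{hence}\qquad
|J_i(K)|\le N_i(D)\sum_{j\ne i}N_j(D),
\]
where $j$ runs over $\{1,\dots,k\}\setminus\{i\}$. Moreover $\sum_{i=1}^kJ_i(K)=0$.
\end{proposition}

\begin{proof}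
Sum the identity of Lemma~\ref{lem:pairing}(c) over all $x=v\in V_i$ and split the terms $\langle v,y\rangle$ by the kind of $y$. The terms with $y\in V_i$ cancel in pairs by antisymmetry. The terms with $y$ classical add up to $\sum_{v,s}\langle v,s\rangle=-\sum_{s,v}\langle s,v\rangle=-J_i$. The remaining terms form the double sum in the statement. The bound follows from $|\langle v,w\rangle|\le1$. In the sum of the identities over all $i$, each pair of virtual crossings of different types occurs once in each order, and these terms cancel.
\end{proof}

The definitions make sense for a single type, but then the double sum is empty and $J_1=0$ for every knot. The method needs $k\ge2$.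

\begin{corollary}\label{cor:bounds}
Let $K$ be a multi-virtual knot.
\begin{enumerate}
\item[(a)] $c_r(K)\ge|W_{i,d}(K)|$ for all $i$ and all $d\ne0$.
\item[(b)] If $J_i(K)\ne0$, then $c_{\alpha_i}(K)\ge1$.
\item[(c)] $c_t(K)\ge c_r(K)+\Bigl\lceil2\sqrt{\max_i|J_i(K)|}\,\Bigr\rceil$.
\end{enumerate}
\end{corollary}

\begin{proof}
(a) On any diagram $D$ of $K$, the number $W_{i,d}$ is a sum of at most $N_0(D)$ signs. (b) If $V_i$ is empty, then $J_i=0$. (c) Let $D$ realize $c_t(K)$, fix $i$, and put $M=N_i(D)$ and $M'=\sum_{j\ne i}N_j(D)$. Then $(M+M')^2\ge4MM'\ge4|J_i(K)|$ by Proposition~\ref{prop:product}. So $D$ has at least $\lceil2\sqrt{|J_i(K)|}\,\rceil$ virtual crossings, and it has at least $c_r(K)$ classical ones.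
\end{proof}

\section{The knots $K_1$ and $K_2$}\label{sec:K2}

We now look for a knot with $|J_1|\ge2$ that has a diagram with $N_1=1$ and a diagram with $N_2=1$. The difficulty is to show that two such different diagrams are equivalent, and braid words reduce this to a short computation.

\subsection*{Braid words}
Consider diagrams on $n+1$ upward strands at positions $1,\dots,n+1$, numbered from left to right, and described by words read from bottom to top. For $1\le i\le n$ the letters $\sigma_i$, $a_i$, $b_i$ stand for a crossing between positions $i$ and $i+1$: a positive classical crossing, a virtual crossing of type $\alpha_1$, and a virtual crossing of type $\alpha_2$. The \emph{closure} of a word joins the top of each position to its bottom by arcs that run around on the left, position $1$ innermost (Figure~\ref{fig:K2}). Cyclic permutation of the word is a planar isotopy of the closure. At every letter the preimage $p$ is on the branch going from left to right and $q$ on the branch going from right to left, because $\det\bigl((1,1),(-1,1)\bigr)=2>0$.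

We write $=$ between words that are related by the following replacements, valid for $e,f\in\{a,b\}$. Each is a move supported in the braid, so equal words have equivalent closures.
\begin{align}
e_ie_i&=1,\label{eq:bigon}\\
f_i\,e_{i+1}e_i&=e_{i+1}e_i\,f_{i+1},\label{eq:triangle}\\
e_if_j&=f_je_i\qquad(|i-j|\ge2).\label{eq:far}
\end{align}
Relation \eqref{eq:bigon} is the bigon move and \eqref{eq:far} is a planar isotopy. Relation \eqref{eq:triangle} is the triangle move: the strand going from position $i+2$ to position $i$, both of whose crossings have the type of $e$, passes above the crossing $f$ on the left side and below it on the right side. By \eqref{eq:bigon}, a word $g$ in the letters $a_i,b_i$ has an inverse $g^{-1}$, the reversed word. Our building block is the \emph{mixed bigon}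
\[
\lambda_i=a_ib_i .
\]

\begin{example}\label{ex:K1}
Let $K_1$ be the class of the closure of $\sigma_1a_1b_1$ on two strands, with crossings $s,v,z$ in this order. Starting at the bottom of position $1$ we read the cyclic word $p_s\,q_v\,p_z\,q_s\,p_v\,q_z$. Thus $I_1(s)=-1$ and $I_2(s)=1$, so $W_{1,-1}=1$, $J_1=-1$, $J_2=1$. Corollary~\ref{cor:bounds} and the diagram itself give $c_r=c_{\alpha_1}=c_{\alpha_2}=1$, $c_{\alpha_j}=0$ for $j\ge3$, and with \eqref{eq:trivial} also $c_t=3$; equality holds in \eqref{eq:trivial}. Deleting the mixed bigon would give the closure of $\sigma_1$, which has $J_1=0$, so this deletion is not an equivalence.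
\end{example}

To raise $|J_1|$ we want the mixed bigon to be interleaved with two classical crossings. On three strands we take $\sigma_1\sigma_2$ and insert the bigon between the two outer strands. To reach the right strand, the left strand must extend a finger across the middle one, which costs two more virtual crossings: we get $a_1\lambda_2a_1$ or $b_1\lambda_2b_1$. The point of the construction is that the type chosen for the finger does not matter.

\begin{lemma}\label{lem:exchange}
For $1\le i\le n-1$ we have $\;a_i\lambda_{i+1}a_i=a_{i+1}\lambda_ia_{i+1}=b_i\lambda_{i+1}b_i$.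
\end{lemma}

\begin{proof}
Two applications of \eqref{eq:triangle} with $e=a$, first with $f=b$ and then with $f=a$, give $\lambda_ia_{i+1}a_i=a_{i+1}a_i\lambda_{i+1}$. Multiplying on the left by $a_{i+1}$ and on the right by $a_i$ gives the first equality. For the second, insert $a_ia_i$, apply \eqref{eq:triangle} to each bracket, and delete $b_{i+1}b_{i+1}$:
\[
b_ia_{i+1}b_{i+1}b_i=(b_ia_{i+1}a_i)(a_ib_{i+1}b_i)=(a_{i+1}a_ib_{i+1})(b_{i+1}b_ia_{i+1})=a_{i+1}a_ib_ia_{i+1}.\qedhere
\]
\end{proof}

The second computation trades a pair of crossings of type $\alpha_2$ for a pair of type $\alpha_1$. The new bigon $a_ia_i$ forms one triangle with each vertex of the mixed bigon. The lower triangle has two vertices of type $\alpha_1$ and the upper one has two of type $\alpha_2$, so both can be flipped, and this brings the two crossings of the finger together.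

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=.62]
\foreach \dx in {0,7} {
\begin{scope}[shift={(\dx,0)}]
\foreach \i in {1,2,3} {
\draw[rounded corners=3pt] (\i,6)--(\i,6+.3*\i)--(.6-.3*\i,6+.3*\i)--(.6-.3*\i,-.3*\i)--(\i,-.3*\i)--(\i,0);
\draw[->] (.6-.3*\i,3.3)--++(0,-.3); }
\foreach \y/\i/\j in {0/1/3,1/2/1}
\draw (\i,\y)--++(1,1) (\i+1,\y)--++(-.36,.36) (\i,\y+1)--++(.36,-.36) (\j,\y)--++(0,1);
\foreach \y/\i/\j in {2/1/3,3/2/1,4/2/1,5/1/3}
\draw (\i,\y)--++(1,1) (\i+1,\y)--++(-1,1) (\j,\y)--++(0,1);
\end{scope} }
\foreach \x/\y in {2.5/3.5,8.5/2.5,9.5/3.5,8.5/5.5} \draw (\x,\y) circle (.2);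
\foreach \x/\y in {1.5/2.5,2.5/4.5,1.5/5.5,9.5/4.5} \draw (\x-.18,\y-.18) rectangle (\x+.18,\y+.18);
\foreach \x/\y/\t in {2.2/.5/s_1,3.2/1.5/s_2,2.1/2.5/w,3.1/3.5/v,3.1/4.5/z,2.1/5.5/u} \node at (\x,\y) {\small$\t$};
\end{tikzpicture}
\caption{Two diagrams of the knot $K_2$: the closures of $\sigma_1\sigma_2b_1a_2b_2b_1$ (left) and of $\sigma_1\sigma_2a_1a_2b_2a_1$ (right). Circles mark virtual crossings of type $\alpha_1$ and squares those of type $\alpha_2$. The left diagram has one circle, the right diagram one square.}
\label{fig:K2}
\end{figure}

\subsection*{Equality fails for $K_2$}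
Let $K_2$ be the class of the closure of $\sigma_1\sigma_2\,b_1\lambda_2b_1$. By Lemma~\ref{lem:exchange} it is also the class of the closure of $\sigma_1\sigma_2\,a_1\lambda_2a_1$. The first diagram has $(N_0,N_1,N_2)=(2,1,3)$, the second has $(2,3,1)$, and neither has crossings of other types. Name the crossings of the first diagram $s_1,s_2,w,v,z,u$ from bottom to top, as in Figure~\ref{fig:K2}; here $V_1=\{v\}$ and $V_2=\{w,z,u\}$. Starting at the bottom of position $1$ we pass through all twelve preimages, so the closure has one component, with cyclic word
\begin{equation}\label{eq:word}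
p_{s_1}\;p_{s_2}\;q_v\;p_z\;q_{s_2}\;q_w\;p_u\;q_{s_1}\;p_w\;p_v\;q_z\;q_u .
\end{equation}
Both $\rho_{s_1}$ and $\rho_{s_2}$ contain $q_v$ and not $p_v$. So $I_1(s_1)=I_1(s_2)=-1$, which gives $W_{1,-1}=2$ and $J_1=-2$. As $J_j=0$ for $j\ge3$, Proposition~\ref{prop:product} gives $J_2=2$. By Corollary~\ref{cor:bounds}(a),(b) and the two diagrams, $c_r=2$, $c_{\alpha_1}=c_{\alpha_2}=1$ and $c_{\alpha_j}=0$ for $j\ge3$, with sum $4$. If $c_t(K_2)$ were $4$, some diagram would have exactly one crossing of type $\alpha_1$, one of type $\alpha_2$ and none of the other types, and Proposition~\ref{prop:product} would give $2=|J_1|\le1\cdot1$. Hence $c_t(K_2)\ge5$, and the Question is answered in the negative for every $k\ge2$.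

The mechanism is visible in \eqref{eq:word}. Between $p_v$ and $q_v$ we read $q_z\,q_u\,p_{s_1}\,p_{s_2}$: the two classical $p$'s that produce $J_1=-2$ must be balanced by two $q$'s, and these come from two different crossings of type $\alpha_2$. The third one, $w$, has $\langle v,w\rangle=0$ and is not needed for the balance. It can in fact be removed.

\begin{proposition}\label{prop:five}
$c_t(K_2)=5$.
\end{proposition}

\begin{proof}
It remains to find a diagram with five crossings. Move the top letter of $\sigma_1\sigma_2b_1a_2b_2b_1$ to the bottom. The closure of $b_1\sigma_1\sigma_2b_1a_2b_2$ (Figure~\ref{fig:five}, left) still has the cyclic word \eqref{eq:word}, and the letters of index $1$ are now $u,s_1,w$ from bottom to top. The face $F$ enclosed by the innermost closing arc is an empty triangle. Its sides are the edge from $u$ to $s_1$ at position $1$, the edge from $s_1$ to $w$ at position $1$, and the edge from $w$ to $u$ along the closing arc; in \eqref{eq:word} they are the adjacent pairs $q_u\,p_{s_1}$, $q_{s_1}\,p_w$ and $q_w\,p_u$. Since no letter lies between $u$ and $s_1$, these two crossings also bound an empty bigon $G$, whose sides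 are the first side of $F$ and the edge $p_u\,q_{s_1}$ at position $2$.

The vertices $w$ and $u$ of $F$ both have type $\alpha_2$. Shrink $F$ by a planar isotopy and slide the side from $w$ to $u$ across $s_1$ by a triangle move. This replaces $u,w$ by crossings $u',w'$ of type $\alpha_2$ between the same pairs of strands, and it transposes the three adjacent pairs above. The new cyclic word, started at $q_{s_2}$, is
\[
q_{s_2}\;p_{u'}\;q_{w'}\;p_{w'}\;q_{s_1}\;p_v\;q_z\;p_{s_1}\;q_{u'}\;p_{s_2}\;q_v\;p_z .
\]
The preimages of $w'$ are adjacent, so the arc from $q_{w'}$ to $p_{w'}$ traces a simple loop $\Lambda$ whose only crossing is $w'$ (Figure~\ref{fig:five}, right). We check that $\Lambda$ bounds an empty disk. The closed faces $F$ and $G$ meet in their common side, so their union has a disk neighborhood $N$ that contains no crossing other than $u,s_1,w$. The move takes place in $N$, and $\Lambda$ lies in $N$ because it consists of a piece of the moved strand and a piece of the edge of $G$ at position $2$. So the disk bounded by $\Lambda$ lies in $N$. The rest of the knot is an arc from $w'$ to $w'$ that does not cross $\Lambda$ and passes through $s_2\notin N$,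 so it lies outside this disk. Shrink $\Lambda$ and delete it. The remaining crossings are $s_1,s_2$ (classical), $v$ (type $\alpha_1$) and $z,u'$ (type $\alpha_2$).
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=.62]
\fill[gray!20] (1.5,.5)--(1,1)--(1.5,1.5)--(1,2)--(1,3)--(1.5,3.5)--(1,4)--(1,6.3)--(.3,6.3)--(.3,-.3)--(1,-.3)--(1,0)--cycle;
\foreach \i in {2,3} {
\draw[rounded corners=3pt] (\i,6)--(\i,6+.3*\i)--(.6-.3*\i,6+.3*\i)--(.6-.3*\i,-.3*\i)--(\i,-.3*\i)--(\i,0);
\draw[->] (.6-.3*\i,3.3)--++(0,-.3); }
\foreach \y/\i/\j in {1/1/3,2/2/1}
\draw (\i,\y)--++(1,1) (\i+1,\y)--++(-.36,.36) (\i,\y+1)--++(.36,-.36) (\j,\y)--++(0,1);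
\foreach \y/\i/\j in {0/1/3,3/1/3,4/2/1,5/2/1}
\draw (\i,\y)--++(1,1) (\i+1,\y)--++(-1,1) (\j,\y)--++(0,1);
\draw[very thick] (1.85,3.15)--(1,4)--(1,6.3)--(.3,6.3)--(.3,-.3)--(1,-.3)--(1,0)--(1.85,.85);
\draw (2.5,4.5) circle (.2);
\foreach \x/\y in {1.5/.5,1.5/3.5,2.5/5.5} \draw (\x-.18,\y-.18) rectangle (\x+.18,\y+.18);
\foreach \x/\y/\t in {2.1/.5/u,2.2/1.5/s_1,3.2/2.5/s_2,2.1/3.5/w,3.1/4.5/v,3.1/5.5/z,.65/2.5/F,1.5/1.02/G} \node at (\x,\y) {\small$\t$};
\begin{scope}[shift={(7,-.5)}]
\draw[rounded corners=3pt] (2,7)--(2,7.3)--(.4,7.3)--(.4,-.1)--(2,-.1)--(2,3)--(3.5,4)--(3.5,5)--(2,6)--(3.5,7)--(3.5,7.6)--(.1,7.6)--(.1,-.4)--(3.5,-.4)--(3.5,3)--(2.96,3.36);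
\draw[rounded corners=3pt] (2.54,3.64)--(1.9,4.07)--(1.4,3.6)--(1.4,2.4)--(2.6,2.4)--(2.6,.5)--(3.15,.5)--(3.15,1.2)--(2.18,1.2);
\draw[rounded corners=3pt] (1.82,1.2)--(.9,1.2)--(.9,4.5)--(2,5)--(3.5,6)--(2,7);
\draw[very thick,rounded corners=3pt] (1.4,3.3)--(1.4,2.4)--(2.6,2.4)--(2.6,.8);
\draw[->] (.4,3.8)--++(0,-.3); \draw[->] (.1,3.8)--++(0,-.3);
\draw (2.75,5.5) circle (.2);
\foreach \x/\y in {2/2.4,2.6/1.2,2.75/6.5} \draw (\x-.18,\y-.18) rectangle (\x+.18,\y+.18);
\foreach \x/\y/\t in {1.65/.85/s_1,2.75/4/s_2,2.45/2.8/u',3.05/1.65/w',3.6/5.5/v,3.6/6.5/z} \node at (\x,\y) {\small$\t$};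
\end{scope}
\end{tikzpicture}
\caption{Reduction of $K_2$ to five crossings (circle: type $\alpha_1$; squares: type $\alpha_2$). Left: the closure of $b_1\sigma_1\sigma_2b_1a_2b_2$, with the triangle $F$ shaded and the strand to be moved drawn thick. Right: the strand has been slid across $s_1$; the small loop at $w'$ can be deleted.}
\label{fig:five}
\end{figure}

\section{The knots $K_n$}\label{sec:Kn}

On $n+1$ strands we again place the mixed bigon between the two outer strands. The finger now crosses $n-1$ intermediate strands. For $1\le j\le n$ let
\[
A_j=b_j\cdots b_{n-1}\,\lambda_n\,b_{n-1}\cdots b_j,\qquad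
B_j=a_j\cdots a_{n-1}\,\lambda_n\,a_{n-1}\cdots a_j ,
\]
so that $A_j$ contains a single letter $a$ and $B_j$ a single letter $b$, with $A_n=B_n=\lambda_n$, and $A_j=b_jA_{j+1}b_j$, $B_j=a_jB_{j+1}a_j$ for $j<n$. Lemma~\ref{lem:exchange} changes the type of a pair of crossings only when they are next to the mixed bigon, and in a long finger the inner crossings are in the way. The remedy is to let the \emph{right} strand carry the part of the finger that has already been treated. This moves the bigon to the left, next to the pair to be treated. Put $g_j=a_na_{n-1}\cdots a_{j+1}$, with $g_n$ the empty word.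

\begin{lemma}\label{lem:finger}
$A_j=B_j=g_j\lambda_jg_j^{-1}$ for $1\le j\le n$.
\end{lemma}

\begin{proof}
We use descending induction on $j$; for $j=n$ all three words are $\lambda_n$. Suppose the claim holds for $j+1\le n$, and let $e\in\{a,b\}$. All letters of $g_{j+1}$ have index at least $j+2$, so $e_j$ commutes with $g_{j+1}$ and $g_{j+1}^{-1}$ by \eqref{eq:far}. By Lemma~\ref{lem:exchange} and $g_j=g_{j+1}a_{j+1}$,
\[
e_j\,g_{j+1}\lambda_{j+1}g_{j+1}^{-1}\,e_j=g_{j+1}\,(e_j\lambda_{j+1}e_j)\,g_{j+1}^{-1}=g_{j+1}\,(a_{j+1}\lambda_ja_{j+1})\,g_{j+1}^{-1}=g_j\lambda_jg_j^{-1}.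
\]
By the induction hypothesis the left side is $b_jA_{j+1}b_j=A_j$ for $e=b$ and $a_jB_{j+1}a_j=B_j$ for $e=a$.
\end{proof}

\begin{definition}
For $n\ge1$ let $D_n$ and $D_n'$ be the closures of $\sigma_1\sigma_2\cdots\sigma_nA_1$ and of $\sigma_1\sigma_2\cdots\sigma_nB_1$, and let $K_n$ be their common class (Lemma~\ref{lem:finger}).
\end{definition}

The indices of the letters of $A_1$ form the palindrome $1,\dots,n,n,\dots,1$, so each strand of $A_1$ ends at the position where it begins. The word $\sigma_1\cdots\sigma_n$ permutes the $n+1$ positions cyclically. Hence the closures have one component. For $n=1,2$ these are the knots of Section~\ref{sec:K2}.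

\begin{proof}[Proof of Theorem~\ref{thm:main}]
\emph{Upper bounds.} The diagram $D_n$ has $(N_0,N_1,N_2)=(n,1,2n-1)$, the diagram $D_n'$ has $(n,2n-1,1)$, and neither has crossings of other types. Hence $c_r\le n$, $c_{\alpha_1}\le1$, $c_{\alpha_2}\le1$, $c_{\alpha_j}=0$ for $j\ge3$, and $c_t\le3n$.

\emph{Invariants.} We compute on $D_n$. Let $s_i$ be the crossing given by $\sigma_i$, and let $T_j$ be the strand of $A_1$ that begins and ends at position $j$. From the bottom of position $1$ the knot moves to the right through all of $s_1,\dots,s_n$ and enters $T_{n+1}$. From the bottom of position $j+1$, for $j\ge1$, it moves to the left through $s_j$, meets no other classical crossing, and enters $T_j$. So the knot passes in order through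
\[
p_{s_1},\dots,p_{s_n},\ T_{n+1},\ q_{s_n},\ T_n,\ q_{s_{n-1}},\ \dots,\ T_2,\ q_{s_1},\ T_1 .
\]
Thus $\rho_{s_i}$ contains $T_{i+1},\dots,T_{n+1}$ and is disjoint from $T_1,\dots,T_i$; every $s_i$ separates $T_1$ from $T_{n+1}$, which is why the bigon was placed between the outer strands. The letters $b_1\cdots b_{n-1}$ carry $T_1$ to position $n$, and at the only crossing $v$ of type $\alpha_1$, the letter $a_n$, the strand $T_1$ goes from left to right across $T_{n+1}$. So $p_v\in T_1$ and $q_v\in T_{n+1}$, and $I_1(s_i)=\langle s_i,v\rangle=-1$ for every $i$. All $s_i$ are positive, so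
\[
W_{1,-1}(K_n)=n,\qquad J_1(K_n)=-n .
\]
Since $J_j(K_n)=0$ for $j\ge3$, Proposition~\ref{prop:product} gives $J_2(K_n)=n$.

\emph{Lower bounds.} Corollary~\ref{cor:bounds} gives $c_r\ge n$, $c_{\alpha_1}\ge1$, $c_{\alpha_2}\ge1$ and $c_t\ge n+\lceil2\sqrt n\,\rceil$. Therefore $c_r+\sum_ic_{\alpha_i}=n+2$, and the difference in the theorem is at least $\lceil2\sqrt n\,\rceil-2$. For $n\ge2$ we have $2\sqrt n>2$, so this integer is at least $1$; this is the only use of $n\ge2$, and the inequality fails for $n=1$, where equality holds in \eqref{eq:trivial} by Example~\ref{ex:K1}. The value $c_t(K_2)=5$ is Proposition~\ref{prop:five}.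
\end{proof}

\begin{thebibliography}{9}
\bibitem{Cheng} Zhiyun Cheng, \emph{Multivariate writhe polynomial of multi-virtual knots}, arXiv:2606.22501 (2026).
\end{thebibliography}
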